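\title{Faces of the family-variable polytope that are closed under Markov equivalence but not score equivalent}

\begin{abstract}
The family-variable polytope is the convex hull of the vectors that record the parent sets of the acyclic directed graphs on $n$ nodes. A linear objective is score equivalent if it is constant on Markov equivalence classes, and a face cut out by such an objective is closed under Markov equivalence. We show that the converse holds exactly when $n\le 3$. For every $n\ge4$ there is a triangular face, the union of two equivalence classes, that is closed under Markov equivalence but is cut out by no score equivalent objective; for every $n\ge5$ there is such an edge. The converse does hold, for all $n$, for facets, for faces containing a full graph, and for faces consisting of one equivalence class.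
\end{abstract}

\section{The question and the results}\label{sec:intro}

Let $N$ be a finite set of $n\ge2$ nodes and let $\mathrm{DAG}(N)$ be the set of acyclic directed graphs with node set $N$. The word \emph{graph} means an element of $\mathrm{DAG}(N)$; a directed graph that may contain a cycle is called a \emph{digraph}. For $a\in N$ we write $\mathrm{pa}_G(a)$ for the set of parents of $a$ in $G$, that is, the set of nodes $b$ with $b\to a$. A graph is determined by its parent sets. Let
\[
\Upsilon=\{(a|B):\ a\in N,\ \emptyset\ne B\subseteq N\setminus\{a\}\}
\]
be the set of \emph{families}. The \emph{family-variable vector} of $G$ is $\eta_G\in\mathbb{R}^{\Upsilon}$ with $\eta_G(a|B)=1$ if $\mathrm{pa}_G(a)=B$ and $\eta_G(a|B)=0$ otherwise, and the \emph{family-variable polytope} is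
\[
\mathsf{F}=\mathrm{conv}\{\eta_G:\ G\in\mathrm{DAG}(N)\}\subseteq\mathbb{R}^{\Upsilon}.
\]
An \emph{objective} is a vector $o\in\mathbb{R}^{\Upsilon}$. With the convention $o(a|\emptyset)=0$ its value at a graph is
\[
o(G)=\langle o,\eta_G\rangle=\sum_{a\in N}o(a|\mathrm{pa}_G(a)).
\]
Thus an objective scores each choice of parents for each node, and a graph receives the sum of its scores. A \emph{face} of $\mathsf{F}$ is a set $\{\eta\in\mathsf{F}:\langle o,\eta\rangle=u\}$, where $o\in\mathbb{R}^{\Upsilon}$ and $u\in\mathbb{R}$ satisfy $\langle o,\eta\rangle\le u$ on $\mathsf{F}$; we say that $o$ \emph{defines} the face. A face is the convex hull of the vectors $\eta_G$ that lie on it, so we identify it with the set $\mathcal{S}=\{G: o(G)=u\}$. The nonempty faces are therefore exactly the sets of graphs that arise as the set of all maximizers of some objective.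

The \emph{skeleton} of a graph is its underlying undirected graph, and an \emph{immorality} is an induced subgraph $a\to c\leftarrow b$ with $a$ and $b$ non-adjacent. Two graphs are \emph{Markov equivalent}, $G\sim H$, if they have the same skeleton and the same immoralities. An objective $o$ is \emph{score equivalent} (SE) if $o(G)=o(H)$ whenever $G\sim H$, and an \emph{SE face} is a face defined by some SE objective. The empty face and $\mathsf{F}$ itself are SE faces: take $o=0$ with $u=1$ and $u=0$. We call a set of graphs, or a face, \emph{closed} if it is closed under Markov equivalence: with $G$ it contains every $H\sim G$.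

An SE face is closed, because $o(G)=u$ and $H\sim G$ give $o(H)=u$. The question of this paper, which comes from Cussens, Haws and Studeny \cite{CHS}, is the converse.

\begin{quote}
\emph{Is every face of $\mathsf{F}$ that is closed under Markov equivalence an SE face?}
\end{quote}

For $N=\{a,b\}$ the polytope is the triangle in $\mathbb{R}^2$ with vertices $(0,0)$, $(1,0)$, $(0,1)$, which belong to the empty graph, to $b\to a$ and to $a\to b$. The last two graphs are equivalent, and $o$ is SE exactly when $o(a|b)=o(b|a)$. Besides the empty face and the triangle, the closed faces are the vertex $(0,0)$ and the opposite side, defined by the SE objectives $(-1,-1)$ and $(1,1)$.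

This case suggests a proof by symmetry. Suppose that a finite group $\Gamma$ of linear maps of $\mathbb{R}^{\Upsilon}$ permutes the vectors $\eta_G$ and that its orbits are the equivalence classes, as the interchange of the two coordinates does for $n=2$. If $o$ defines a closed face $\mathcal{S}$, then the average $\eta\mapsto|\Gamma|^{-1}\sum_{\gamma\in\Gamma}\langle o,\gamma\eta\rangle$ is constant on classes, is at most $u$ at every graph, and equals $u$ exactly at the graphs whose whole class lies in $\mathcal{S}$, which are the graphs of $\mathcal{S}$. So one would guess that the answer is yes. It is no, and in particular no such group exists for $n\ge4$.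

\begin{theorem}\label{thm:triangle}
For every $n\ge4$ there is a face of $\mathsf{F}$ that is closed under Markov equivalence but is not an SE face. It can be taken to be a triangle that is the union of two Markov equivalence classes.
\end{theorem}

\begin{theorem}\label{thm:small}
For $n=2$ and $n=3$, every face of $\mathsf{F}$ closed under Markov equivalence is an SE face.
\end{theorem}

\begin{theorem}\label{thm:edge}
For every $n\ge5$ there is an edge (a $1$-dimensional face) of $\mathsf{F}$ that is closed under Markov equivalence but is not an SE face.
\end{theorem}

A graph is \emph{full} if its skeleton is complete, and a \emph{facet} is a face of dimension $\dim\mathsf{F}-1$.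

\begin{theorem}\label{thm:positive}
Let $n\ge2$.
\begin{itemize}
\item[(a)] A face closed under Markov equivalence that contains a full graph is an SE face; in fact every objective defining it is SE.
\item[(b)] Every facet of $\mathsf{F}$ closed under Markov equivalence is an SE face.
\item[(c)] Every single Markov equivalence class is an SE face.
\end{itemize}
\end{theorem}

By (c), a closed face that is not SE contains at least two classes, and Theorem~\ref{thm:triangle} attains this minimum. A closed face of dimension $0$ is a class with one element, hence SE, so for $n\ge5$ the dimension in Theorem~\ref{thm:edge} is the least possible.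

The reason for the negative answer is a difference in quantifiers. Closedness of a face constrains a defining objective only at graphs on the face. Score equivalence imposes linear identities between the scores of families, and such an identity can be applied when the families involved sit in two different graphs. Section~\ref{sec:moves} derives the identities, Section~\ref{sec:split} turns them into a closure property of SE faces and finds what a closed face must look like to violate it, and Sections \ref{sec:triangle} and~\ref{sec:edge} give the two counterexamples. Theorems \ref{thm:positive} and~\ref{thm:small} are proved in Sections \ref{sec:positive} and~\ref{sec:three}.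

\section{Exchanges and covered arcs}\label{sec:moves}

We abbreviate sets by juxtaposition, as in $(b|acd)$ for $(b|\{a,c,d\})$ and $B\cup a$ for $B\cup\{a\}$. A digraph is written as the list of its nonempty parent sets: $[c|ad,\ b|c]$ has the arcs $a\to c$, $d\to c$, $c\to b$ and no others. For a digraph $D$, a node $a$ and $B\subseteq N\setminus a$, let $D^{a|B}$ be the digraph obtained from $D$ by replacing the parent set of $a$ by $B$.

Three elementary facts will be used. First, a linear order of $N$ determines a full graph, in which the parents of a node are all its predecessors; every graph $D$ has a linear order in which all arcs point forward, and the full graph $D'$ of that order satisfies $\mathrm{pa}_{D}(a)\subseteq\mathrm{pa}_{D'}(a)$ for all $a$. Second, all full graphs are Markov equivalent, since they have the complete skeleton and no immoralities. Third, three distinct $0/1$ vectors are affinely independent: if they were collinear, one would lie strictly between the other two and would have a fractional entry in a coordinate where those two differ.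

Every argument that forces a graph onto a face has the following form. Let $o(D)\le u$ for all graphs $D$ and let $G,H,K,L$ be graphs. Then
\begin{equation}\label{eq:two}
o(G)=o(H)=u\ \text{ and }\ o(K)+o(L)=o(G)+o(H)\quad\Longrightarrow\quad o(K)=o(L)=u ,
\end{equation}
since two numbers that are at most $u$ and add up to $2u$ both equal $u$. The first application holds for all faces.

\begin{lemma}[Exchange]\label{lem:exchange}
Let $\mathcal{S}$ be a face, let $D_1,D_2\in\mathcal{S}$ and $a\in N$, and put $A_i=\mathrm{pa}_{D_i}(a)$. If both $D_1^{a|A_2}$ and $D_2^{a|A_1}$ are acyclic, then both lie in $\mathcal{S}$.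
\end{lemma}

\begin{proof}
The two new graphs together use the same families as $D_1$ and $D_2$ together, so the sums of their values agree for every objective, and \eqref{eq:two} applies.
\end{proof}

We call this operation the \emph{exchange at $a$}. Acyclicity is the only obstruction to it.

The local move that generates Markov equivalence is the following. An arc $a\to b$ of a graph $G$ is \emph{covered} if $\mathrm{pa}_G(b)=\mathrm{pa}_G(a)\cup a$. With $B=\mathrm{pa}_G(a)$, reversing it changes the parent sets of $a$ and $b$ from $B$ and $B\cup a$ to $B\cup b$ and $B$.

\begin{lemma}\label{lem:covered}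
Reversing a covered arc of a graph $G$ gives a graph that is Markov equivalent to $G$.
\end{lemma}

\begin{proof}
Let $a\to b$ be covered and $B=\mathrm{pa}_G(a)$. A cycle after the reversal would use $b\to a$, so $G$ would have a directed path from $a$ to $b$ whose last arc is $c\to b$ with $c\ne a$. Then $c\in B$, and $c\to a$ closes a cycle in $G$, which is impossible. The skeleton is unchanged, and so are the parent sets of the nodes other than $a$ and $b$. Both $a$ and $b$ are adjacent to every node of $B$. Hence, before and after the reversal, the non-adjacent pairs of parents of $a$, and those of $b$, are the non-adjacent pairs in $B$.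
\end{proof}

The converse is the one result that we quote.

\begin{theorem}[Chickering \cite{Chi}]\label{thm:chickering}
Markov equivalent graphs are connected by a sequence of graphs in which each member is obtained from the preceding one by reversing a covered arc.
\end{theorem}

\begin{lemma}\label{lem:identity}
For an objective $o$ the following are equivalent:
\begin{itemize}
\item[(i)] $o$ is SE;
\item[(ii)] $o$ takes the same value at all full graphs;
\item[(iii)] for all distinct $a,b\in N$ and all $B\subseteq N\setminus\{a,b\}$,
\begin{equation}\label{eq:identity}
o(a|B)+o(b|B\cup a)=o(b|B)+o(a|B\cup b).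
\end{equation}
\end{itemize}
\end{lemma}

\begin{proof}
(i)$\Rightarrow$(ii): all full graphs are equivalent. (ii)$\Rightarrow$(iii): fix orders of $B$ and of $R=N\setminus(B\cup\{a,b\})$, and compare the full graphs of the orders $(B,a,b,R)$ and $(B,b,a,R)$. Every node of $B$ and of $R$ has the same set of predecessors in both orders, so after cancellation the equality of the two values is \eqref{eq:identity}. (iii)$\Rightarrow$(i): identity \eqref{eq:identity} with $B=\mathrm{pa}(a)$ says that reversing a covered arc $a\to b$ preserves the value; apply Theorem~\ref{thm:chickering}.
\end{proof}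

Theorem~\ref{thm:chickering} enters only in the last implication. The counterexamples use (i)$\Rightarrow$(iii) and do not depend on it.

\section{Split reversals}\label{sec:split}

Identity \eqref{eq:identity} concerns four numbers and no graph. It may therefore be used when the families $(b|B\cup a)$ and $(a|B)$ on its left side occur in two different graphs: we reverse a covered arc whose two families have been split up.

\begin{lemma}[Split reversal]\label{lem:split}
Let $a\ne b$ and $B\subseteq N\setminus\{a,b\}$, and let $G,H$ be graphs with $\mathrm{pa}_G(b)=B\cup a$ and $\mathrm{pa}_H(a)=B$. Let $K=G^{b|B}$ arise from $G$ by deleting $a\to b$, let $L=H^{a|B\cup b}$ arise from $H$ by adding $b\to a$, and assume that $L$ is acyclic. Then every SE face that contains $G$ and $H$ contains $K$ and $L$.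
\end{lemma}

\begin{proof}
The digraph $K$ is acyclic as a subgraph of $G$. For an SE objective $o$,
\[
o(G)+o(H)-o(K)-o(L)=o(b|B\cup a)+o(a|B)-o(b|B)-o(a|B\cup b)=0
\]
by \eqref{eq:identity}, and \eqref{eq:two} applies.
\end{proof}

\begin{example}\label{ex:three}
Let $N=\{a,b,c\}$, $B=\emptyset$, $G=[b|a]$ and $H=[b|c]$. Then $K$ is the empty graph and $L$ is $c\to b\to a$. The set $\{G,H\}$ is a face: for $o(b|a)=o(b|c)=1$ and $o=-1$ on all other families, only $b$ can contribute a positive amount, so $o(D)\le1$, with equality exactly when $\mathrm{pa}_D(b)$ is $a$ or $c$ and the other two nodes have no parents. By Lemma~\ref{lem:split} this face is not SE. It is not a counterexample, because it omits $[a|b]\sim G$. Moreover, a closed face through $G$ and $H$ contains $[a|b]$, and the exchange at $a$ between $[a|b]$ and $H$ yields precisely $K$ and $L$. Here closedness and exchange reproduce the split reversal.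
\end{example}

The example is typical: if the two families can be brought into one graph by an exchange, the arc can be reversed there.

\begin{proposition}\label{prop:simulate}
In the situation of Lemma~\ref{lem:split}, suppose that the exchange at $a$ between $G$ and $H$ gives two acyclic digraphs, or that the exchange at $b$ does. Then every closed face that contains $G$ and $H$ contains $K$ and $L$.
\end{proposition}

\begin{proof}
Let $\mathcal{S}$ be such a face. In the first case put $A=\mathrm{pa}_G(a)$. By Lemma~\ref{lem:exchange}, $G^{a|B}$ and $H^{a|A}$ lie in $\mathcal{S}$. The arc $a\to b$ is covered in $G^{a|B}$; reversing it gives a graph $G_2\in\mathcal{S}$ by Lemma~\ref{lem:covered}, with parent sets $B\cup b$ at $a$ and $B$ at $b$. The exchange at $a$ between $G_2$ and $H^{a|A}$ gives $K$ and $L$. In the second case put $A=\mathrm{pa}_H(b)$. Now $G^{b|A}$ and $H^{b|B\cup a}$ lie in $\mathcal{S}$, the arc $a\to b$ is covered in $H^{b|B\cup a}$, its reversal gives $H_2\in\mathcal{S}$, and the exchange at $b$ between $G^{b|A}$ and $H_2$ gives $K$ and $L$.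
\end{proof}

So a closed face can violate the split reversal only if both exchanges are blocked by cycles. The cheapest way to block them uses a node $c\in B$. If $a\to c$ in $G$, then $G^{a|B}$ contains the cycle $a\to c\to a$; if $b\to c$ in $H$, then $H^{b|B\cup a}$ contains the cycle $b\to c\to b$. On three nodes, with $B=\{c\}$, this gives $G=[c|a,\ b|ac]$ and $H=[c|b,\ a|c]$. But this $G$ is full, so every closed face through it is SE by Theorem~\ref{thm:positive}(a). A fourth node $d$, added to each of the four parent sets, repairs this: $G$ is no longer full, and the immoralities created by $d$ make the classes of $G$ and $H$ small.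

\section{A closed triangle on four nodes}\label{sec:triangle}

\begin{proof}[Proof of Theorem~\ref{thm:triangle}]
Let $a,b,c,d\in N$ be distinct and consider the digraphs in Figure~\ref{fig:four}:
\begin{gather*}
G=[c|ad,\ b|acd],\qquad G'=[b|ad,\ c|abd],\qquad H=[c|bd,\ a|cd],\\
K=[c|ad,\ b|cd],\qquad L=[c|bd,\ a|bcd].
\end{gather*}
All other nodes are isolated. The arcs point forward in the orders $adcb$, $adbc$, $bdca$, $adcb$, $bdca$ respectively, so all five are acyclic. Let $\mathcal{S}=\{G,G',H\}$.

\begin{figure}[ht]
\centering
\begin{tikzpicture}[>=stealth,inner sep=1.5pt]
\path (0,0) node (a1) {$a$} (1.6,0) node (b1) {$b$} (0.8,0.6) node (c1) {$c$} (0.8,1.6) node (d1) {$d$} (0.8,-0.5) node {$G$};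
\path[->] (a1) edge (c1) (d1) edge (c1) (c1) edge (b1) (d1) edge (b1) (a1) edge[very thick] (b1);
\path (2.4,0) node (a2) {$a$} (4,0) node (b2) {$b$} (3.2,0.6) node (c2) {$c$} (3.2,1.6) node (d2) {$d$} (3.2,-0.5) node {$G'$};
\path[->] (a2) edge (c2) (d2) edge (c2) (b2) edge (c2) (d2) edge (b2) (a2) edge (b2);
\path (4.8,0) node (a3) {$a$} (6.4,0) node (b3) {$b$} (5.6,0.6) node (c3) {$c$} (5.6,1.6) node (d3) {$d$} (5.6,-0.5) node {$H$};
\path[->] (b3) edge (c3) (d3) edge (c3) (c3) edge (a3) (d3) edge (a3);
\path (7.2,0) node (a4) {$a$} (8.8,0) node (b4) {$b$} (8,0.6) node (c4) {$c$} (8,1.6) node (d4) {$d$} (8,-0.5) node {$K$};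
\path[->] (a4) edge (c4) (d4) edge (c4) (c4) edge (b4) (d4) edge (b4);
\path (9.6,0) node (a5) {$a$} (11.2,0) node (b5) {$b$} (10.4,0.6) node (c5) {$c$} (10.4,1.6) node (d5) {$d$} (10.4,-0.5) node {$L$};
\path[->] (b5) edge (c5) (d5) edge (c5) (c5) edge (a5) (d5) edge (a5) (b5) edge[very thick] (a5);
\end{tikzpicture}
\caption{The graphs $G,G',H$ form a face that is the union of the Markov equivalence classes $\{G,G'\}$ and $\{H\}$. Deleting the thick arc $a\to b$ from $G$ gives $K$, and adding the thick arc $b\to a$ to $H$ gives $L$. Every SE face containing $G$ and $H$ contains $K$ and $L$.}\label{fig:four}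
\end{figure}

\emph{$\mathcal{S}$ is closed.} The skeleton of $G$ has the edges $ab,ac,bc,bd,cd$; among $a,b,c,d$ only $a$ and $d$ are non-adjacent, and the immoralities are $a\to c\leftarrow d$ and $a\to b\leftarrow d$. An equivalent graph has these four arcs, so only the orientation of $bc$ is free, and the graph is $G$ or $G'$. The arc $c\to b$ is covered in $G$, so $G'\sim G$ by Lemma~\ref{lem:covered}. The class of $G$ is $\{G,G'\}$.

The skeleton of $H$ has the edges $ac,ad,bc,cd$. The parents $b,d$ of $c$ are non-adjacent and the parents $c,d$ of $a$ are adjacent, so the only immorality is $b\to c\leftarrow d$. An equivalent graph has these two arcs. It has $c\to a$, since $a\to c\leftarrow b$ would be a new immorality, and it has $d\to a$, since $a\to d$ would close the cycle $d\to c\to a\to d$. The class of $H$ is $\{H\}$.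

\emph{$\mathcal{S}$ is a face.} We need an objective whose maximizers are exactly $G,G',H$. Families that occur in none of them are penalized. The families of $c$ are rewarded most, so that a maximizer must use one of them, and the arcs into $c$ then block most of the remaining choices. Put
\begin{gather*}
o(c|ad)=3,\qquad o(c|abd)=4,\qquad o(c|bd)=3,\\
o(b|acd)=2,\qquad o(b|ad)=1,\qquad o(a|cd)=2,
\end{gather*}
and $o=-1$ on all other families. A node whose family is not among these six contributes $0$ if it has no parents and $-1$ otherwise. We show that $o(D)\le5$ for every graph $D$, with equality exactly on $\mathcal{S}$, by cases on $\mathrm{pa}_D(c)$.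
\begin{itemize}
\item $\mathrm{pa}_D(c)=ad$. Since $a\to c$, the family $(a|cd)$ is excluded. So $o(D)\le3+2$, with equality exactly when $\mathrm{pa}_D(b)=acd$ and all nodes other than $b,c$ have no parents, that is, $D=G$.
\item $\mathrm{pa}_D(c)=abd$. Since $a\to c$ and $b\to c$, both $(a|cd)$ and $(b|acd)$ are excluded. So $o(D)\le4+1$, with equality exactly when $\mathrm{pa}_D(b)=ad$ and all nodes other than $b,c$ have no parents, that is, $D=G'$.
\item $\mathrm{pa}_D(c)=bd$. Since $b\to c$, the family $(b|acd)$ is excluded. If $\mathrm{pa}_D(a)\ne cd$, then $o(D)\le3+1=4$. If $\mathrm{pa}_D(a)=cd$, the path $b\to c\to a$ excludes $(b|ad)$ as well. Then $o(D)\le3+2$, with equality exactly when all nodes other than $a,c$ have no parents, that is, $D=H$.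
\item Any other parent set. Then $c$ contributes at most $0$ and $o(D)\le2+2=4$.
\end{itemize}
Hence $\mathcal{S}$ is a face. It is the convex hull of three distinct $0/1$ vectors, so it is a triangle.

\emph{$\mathcal{S}$ is not SE.} With $B=cd$ we have $\mathrm{pa}_G(b)=B\cup a$, $\mathrm{pa}_H(a)=B$, $K=G^{b|B}$ and $L=H^{a|B\cup b}$. By Lemma~\ref{lem:split}, every SE face containing $G$ and $H$ contains $K$. But $K\notin\mathcal{S}$, since no graph of $\mathcal{S}$ has the family $(b|cd)$.
\end{proof}

\section{A closed edge on five nodes}\label{sec:edge}

A fifth node allows both classes to be single graphs, and only the simplest instance of \eqref{eq:identity} is needed. For $B=\emptyset$ it says that an SE objective satisfies $o(x|y)=o(y|x)$; denote this number by $\sigma(xy)$. Take a tree on nodes $p,q,t$, orient it away from a root, and give the root two further parents $r$ and $s$. The SE value of this graph is the sum of a term that depends only on the root, namely $o(p|rs)$ or $o(q|rs)$, and a term that depends only on the undirected tree, the sum of $\sigma$ over its edges. So for two such graphs the roots may be interchanged without changing the total value. Without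 $r$ and $s$ the root could be moved to a neighbor by reversing a covered arc; the immorality at the root prevents this.

\begin{proof}[Proof of Theorem~\ref{thm:edge}]
Let $p,q,r,s,t\in N$ be distinct, let all other nodes be isolated, and put
\[
\begin{array}{lll}
G=[p|rs,\ t|p,\ q|t]:&\quad r\to p\leftarrow s,&\ p\to t\to q,\\
H=[q|rs,\ p|q,\ t|q]:&\quad r\to q\leftarrow s,&\ p\leftarrow q\to t,\\
K=[q|rs,\ t|q,\ p|t]:&\quad r\to q\leftarrow s,&\ q\to t\to p,\\
L=[p|rs,\ q|p,\ t|q]:&\quad r\to p\leftarrow s,&\ p\to q\to t.
\end{array}
\]
The skeletons are forests, so all four are acyclic. The graphs $G$ and $K$ use the tree with edges $pt,qt$, rooted at $p$ and at $q$; the graphs $H$ and $L$ use the tree with edges $pq,qt$, rooted at $q$ and at $p$.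

\emph{$\{G,H\}$ is closed.} The only immorality of $G$ is $r\to p\leftarrow s$. An equivalent graph has these arcs; it has $p\to t$, since $r\to p\leftarrow t$ would be a new immorality, and then $t\to q$, since $p\to t\leftarrow q$ would be one. The only immorality of $H$ is $r\to q\leftarrow s$. An equivalent graph has these arcs, and it has $q\to p$ and $q\to t$, since $r\to q\leftarrow p$ and $r\to q\leftarrow t$ would be new immoralities. Both classes are singletons.

\emph{$\{G,H\}$ is a face.} The two graphs differ at $p$, $t$ and $q$. Put
\[
o(p|rs)=3,\quad o(p|q)=4,\quad o(t|p)=3,\quad o(t|q)=4,\quad o(q|t)=3,\quad o(q|rs)=1,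
\]
and $o=-1$ on all other families. Nodes other than $p,t,q$ contribute $0$ if they have no parents and $-1$ otherwise. If one of $p,t,q$ has a family outside the list, it contributes at most $0$, and the value is at most $4+4=8$. Otherwise the parent sets of $p,t,q$ form one of eight triples. They come in four complementary pairs, one pair per row, and in each row after the first the two triples arise from $G$ and $H$ by an exchange at one node.
\[
\begin{array}{c|cc|ccl}
 &(\mathrm{pa}(p),\mathrm{pa}(t),\mathrm{pa}(q))&\text{sum}&(\mathrm{pa}(p),\mathrm{pa}(t),\mathrm{pa}(q))&\text{sum}&\\ \hline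
G,H&(rs,p,t)&9&(q,q,rs)&9&\\
\text{at }p&(rs,q,rs)&8&(q,p,t)&10&\text{cycle }q\to p\to t\to q\\
\text{at }t&(q,p,rs)&8&(rs,q,t)&10&\text{cycle }q\to t\to q\\
\text{at }q&(rs,p,rs)&7&(q,q,t)&11&\text{cycle }q\to t\to q
\end{array}
\]
The two sums in a row always add up to $o(G)+o(H)=18$, and the weights are chosen so that the excess falls on the triple that contains a cycle and hence occurs in no graph. So the maximum over graphs is $9$. It is attained exactly when the triple is one of the first row and all other nodes have no parents, that is, at $G$ and $H$. The face is the segment $[\eta_G,\eta_H]$.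

\emph{$\{G,H\}$ is not SE.} For an SE objective $\tilde o$, with $\sigma(xy)=\tilde o(x|y)=\tilde o(y|x)$, both $\tilde o(G)+\tilde o(H)$ and $\tilde o(K)+\tilde o(L)$ equal
\[
\tilde o(p|rs)+\tilde o(q|rs)+\sigma(pt)+\sigma(pq)+2\sigma(qt).
\]
By \eqref{eq:two}, every SE face containing $G$ and $H$ contains $K$ and $L$, and $K\notin\{G,H\}$.
\end{proof}

\section{Full graphs, facets and single classes}\label{sec:positive}

\begin{proof}[Proof of Theorem~\ref{thm:positive}(a)]
Let $o$ define the face, with bound $u$. The face is closed and contains a full graph, so it contains all full graphs, and $o$ equals $u$ at each of them. By Lemma~\ref{lem:identity}, $o$ is SE.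
\end{proof}

Closedness is used only for the class of full graphs, and there it is needed: for $n=2$ the vertex $a\to b$ is a face containing a full graph, and it is not SE because it is not closed.

For facets the task is to find a full graph on the face. We use the textbook fact that the only faces of a polytope that contain a given facet are that facet and the polytope itself.

\begin{proof}[Proof of Theorem~\ref{thm:positive}(b)]
Let $\mathcal{S}$ be a closed facet, defined by $o$ with bound $u$. It is nonempty, because $n\ge2$ gives $\dim\mathsf{F}\ge1$.

We first show that every family $(a|C)\in\Upsilon$ occurs in some graph of $\mathcal{S}$. Suppose that $(a|C)$ occurs in none. The inequality $-\eta(a|C)\le0$ is valid on $\mathsf{F}$ and defines the face $\mathcal{Z}=\{D:\mathrm{pa}_D(a)\ne C\}$, which contains $\mathcal{S}$. The full graph of an order that begins with $C$ followed by $a$ is not in $\mathcal{Z}$, so $\mathcal{Z}$ is not the whole polytope, and $\mathcal{Z}=\mathcal{S}$ because $\mathcal{S}$ is a facet. The full graph of an order that begins with $a$ has $\mathrm{pa}(a)=\emptyset\ne C$ and lies in $\mathcal{Z}$. Thus $\mathcal{S}$ contains one full graph and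 omits another, contrary to closedness.

Next, $o$ is monotone in the parent set. Let $B\subsetneq C\subseteq N\setminus a$, where $B$ may be empty, and choose $D\in\mathcal{S}$ with $\mathrm{pa}_D(a)=C$. The subgraph $D^{a|B}$ is acyclic, so $u-o(a|C)+o(a|B)=o(D^{a|B})\le u$, that is, $o(a|B)\le o(a|C)$.

Finally take any $D\in\mathcal{S}$ and a full graph $D'$ with $\mathrm{pa}_D(a)\subseteq\mathrm{pa}_{D'}(a)$ for all $a$. Monotonicity gives $o(D')\ge o(D)=u$, so $D'\in\mathcal{S}$, and (a) applies.
\end{proof}

For (c) we need many SE objectives. We look for $0/1$ invariants that determine the equivalence class and are at the same time linear in $\eta$. The skeleton and the immoralities involve only pairs and triples of nodes. For a graph $D$ and $S\subseteq N$ with $|S|\in\{2,3\}$ let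
\[
\chi_D(S)=\begin{cases}1&\text{if }S\setminus a\subseteq\mathrm{pa}_D(a)\text{ for some }a\in S,\\ 0&\text{otherwise.}\end{cases}
\]

\begin{lemma}\label{lem:chi}
We have $\chi_D=\chi_{D'}$ if and only if $D\sim D'$. For every real function $\lambda$ on the subsets of size $2$ and $3$, the objective
\[
o_\lambda(a|B)=\sum_{b\in B}\lambda(\{a,b\})+\sum_{\{b,c\}\subseteq B,\ b\ne c}\lambda(\{a,b,c\})
\]
satisfies $o_\lambda(D)=\sum_S\lambda(S)\chi_D(S)$ for all graphs $D$, and it is SE.
\end{lemma}

\begin{proof}
For a pair, $\chi_D(\{a,b\})=1$ means that $a$ and $b$ are adjacent. For a triple $S$, $\chi_D(S)=1$ if and only if $S$ is a triangle of the skeleton or induces an immorality. Indeed, if one node of $S$ has the other two as parents, then these two are adjacent, and $S$ is a triangle, or they are not, and $S$ induces an immorality. Conversely, the middle node of an immorality has the other two as parents, and so does the last node of a triangle in an order in which all arcs point forward. Hence equivalent graphs have the same $\chi$. In the other direction, $\chi_D$ on pairs gives the skeleton, and the immoralities are carried by the triples $S$ with $\chi_D(S)=1$ that are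 not triangles; such a triple spans two edges, and the immorality is at their common node.

The node $a$ in the definition of $\chi_D(S)$ is unique, since two such nodes would be parents of each other. So in $\sum_a o_\lambda(a|\mathrm{pa}_D(a))$ the term $\lambda(S)$ appears once if $\chi_D(S)=1$ and not at all otherwise. The value depends only on $\chi_D$, so $o_\lambda$ is SE.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:positive}(c)]
Given $G$, take $\lambda=2\chi_G-1$, which is $+1$ where $\chi_G=1$ and $-1$ where $\chi_G=0$. Then $o_\lambda(D)\le\sum_S\chi_G(S)$, with equality exactly when $\chi_D=\chi_G$, that is, $D\sim G$.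
\end{proof}

\section{Two and three nodes}\label{sec:three}

For $n=2$ the closed faces were listed in Section~\ref{sec:intro}, and all are SE. Let $n=3$ and $N=\{1,2,3\}$; the letters $i,j,k$ always denote the three nodes in some order. The plan is to draw the equivalence classes as points of $\mathbb{R}^4$ on which linear functions are SE values, to derive by exchanges four rules that a closed face obeys, and to show that every set of classes obeying the rules is cut out by a linear function.

\subsection*{The eleven classes}
An immorality on three nodes needs a skeleton with exactly two edges. So the classes are the empty graph $E$; the single edge $jk$, called $e_i$; the path with edges $ij,ik$ and no immorality, called $P_i$; the immorality $j\to i\leftarrow k$, called $V_i$; and the class $\Phi$ of full graphs. Put $x_i=\chi(\{j,k\})$ and $w=\chi(N)$. We identify each class with its point $(x_1,x_2,x_3,w)$: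
\[
\begin{array}{c|ccccc}
 &E&e_i&P_i&V_i&\Phi\\ \hline
(x_i,x_j,x_k,w)&(0,0,0,0)&(1,0,0,0)&(0,1,1,0)&(0,1,1,1)&(1,1,1,1)
\end{array}
\]
The layer $w=0$ consists of the vertices of a cube except $(1,1,1)$, and the layer $w=1$ of the vertices with at least two ones. For sets of classes $\emptyset\ne W\subseteq A$, say that $W$ is \emph{exposed in $A$} if some linear function on $\mathbb{R}^4$ attains its maximum over $A$ exactly on $W$, and \emph{exposed} if $A$ is the set of all eleven classes. By Lemma~\ref{lem:chi}, every linear function of $(x_1,x_2,x_3,w)$ is the value of an SE objective, so the union of an exposed set of classes is an SE face.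

\begin{lemma}\label{lem:exposed}
\begin{itemize}
\item[(a)] If $W$ is exposed in $A$ and $A$ is exposed in $A'$, then $W$ is exposed in $A'$.
\item[(b)] If $A$ is affinely independent, every nonempty subset $W$ of $A$ is exposed in $A$.
\end{itemize}
\end{lemma}

\begin{proof}
(a) Let $f$ expose $W$ in $A$ and let $g$ expose $A$ in $A'$. On $A$ the function $g$ is constant, so for $M>0$ the maximum of $f+Mg$ over $A$ is attained exactly on $W$. On the finite set $A'\setminus A$ the function $g$ is strictly smaller, so for large $M$ the values of $f+Mg$ there are below its values on $A$. (b) There is an affine function that is $0$ on $W$ and $-1$ on $A\setminus W$; drop its constant term.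
\end{proof}

\subsection*{Six kinds of exposed sets}
Each of the following sets is exposed; the values are read off from the table.
\begin{itemize}
\item $C=\{E,e_1,e_2,e_3,P_1,P_2,P_3\}$, the layer $w=0$, is exposed by $-w$.
\item $\Pi_i=\{E,e_j,e_k,P_i,V_i\}$, the set where $x_i=0$, is exposed by $-x_i$. It is a pyramid with apex $V_i$ over the square $Q_i=\{E,e_j,e_k,P_i\}$, whose points have $w=0$ and $(x_j,x_k)=(0,0),(1,0),(0,1),(1,1)$.
\item $T_i=\{e_i,P_j,P_k\}$ is exposed in $C$ by $x_i$.
\item $T=\{P_1,P_2,P_3\}$ is exposed in $C$ by $x_1+x_2+x_3$.
\item $\Sigma_k=\{E,e_k,V_i,V_j\}$ is exposed by $w-x_i-x_j$, which is $0$ on $\Sigma_k$, $-1$ on $e_i,e_j,P_i,P_j,V_k,\Phi$, and $-2$ on $P_k$.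
\item $\Sigma=\{E,V_1,V_2,V_3\}$ is exposed by $2w-x_1-x_2-x_3$, which is $0$ on $\Sigma$, $-1$ on $e_1,e_2,e_3,\Phi$, and $-2$ on $P_1,P_2,P_3$.
\end{itemize}
The sets $T_i$, $T$, $\Sigma_k$, $\Sigma$ are affinely independent. For $T_i$ and $T$ this holds because they consist of three distinct $0/1$ vectors. Since $E$ is the origin, for $\Sigma_k$ and $\Sigma$ we need linear independence of the other three points. If $\alpha e_k+\beta V_i+\gamma V_j=0$, the coordinates $x_j$, $x_i$, $x_k$ give $\beta=0$, $\gamma=0$, $\alpha=0$ in turn. If $\alpha_1V_1+\alpha_2V_2+\alpha_3V_3=0$, the coordinate $x_i$ gives $\alpha_j+\alpha_k=0$ for each $i$, so all $\alpha_i$ vanish. By Lemma~\ref{lem:exposed}, every nonempty subset of these four kinds of sets is exposed.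

\subsection*{Four rules}
Let $W$ be the set of classes of a closed face. Closedness is used here: if a class is in $W$, all its members are on the face, so we may apply Lemma~\ref{lem:exchange} to representatives of our choice.
\begin{itemize}
\item[(R1)] $e_i,V_i\in W\Rightarrow\Phi\in W$. The exchange at $k$ between $[k|j]$ and $[i|jk]$ gives the empty graph and the full graph $[i|jk,\ k|j]$.
\item[(R2)] $P_j,V_i\in W\Rightarrow\Phi\in W$ for $j\ne i$. The exchange at $k$ between $[i|j,\ k|j]$ and $[i|jk]$ gives $[i|j]$ and the full graph $[i|jk,\ k|j]$.
\item[(R3)] $E,P_i\in W\Leftrightarrow e_j,e_k\in W$. The exchange at $j$ turns the empty graph and $[j|i,\ k|i]$ into $[j|i]\in e_k$ and $[k|i]\in e_j$, and it turns the latter pair back into the former.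
\item[(R4)] $e_i,P_i\in W\Rightarrow e_j,P_j,e_k,P_k\in W$. The exchange at $k$ between $[k|j]$ and $[j|i,\ k|i]$ gives $[k|i]\in e_j$ and $[j|i,\ k|j]\in P_j$. Interchanging the names $j$ and $k$ gives $e_k$ and $P_k$.
\end{itemize}

\begin{proof}[Proof of Theorem~\ref{thm:small} for $n=3$]
Let $W$ be the set of classes of a closed face. If $W=\emptyset$ the face is SE, and if $\Phi\in W$ it is SE by Theorem~\ref{thm:positive}(a). Assume $\Phi\notin W\ne\emptyset$. We show that $W$ is exposed.

\emph{Step 1: $W=C$, or $W$ is contained in one of $\Pi_i,T_i,T,\Sigma_k,\Sigma$.} By (R1) and (R2), $V_i\in W$ excludes $e_i,P_j,P_k$. If all three $V$'s are in $W$, all $e$'s and $P$'s are excluded and $W\subseteq\Sigma$. If exactly $V_i,V_j\in W$, then $e_i,e_j$ and all $P$'s are excluded and $W\subseteq\Sigma_k$. If $V_i$ is the only $V$ in $W$, then $W\subseteq\Pi_i$.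

Now let $W$ contain no $V$, so $W\subseteq C$. If $e_i,P_i\in W$ for some $i$, then (R4) puts all $e$'s and $P$'s into $W$, (R3) adds $E$, and $W=C$. Assume then that $W$ contains no pair $e_i,P_i$. If $W$ contains two $e$'s, say $e_j$ and $e_k$, then $P_i\in W$ by (R3), so $e_i,P_j,P_k\notin W$ and $W\subseteq\Pi_i$. Suppose that $W$ contains at most one $e$. If $E\in W$, then no $P$ is in $W$, since (R3) would give two $e$'s; so $W\subseteq\{E,e_j\}\subseteq\Pi_i$ for suitable names of the nodes. If $E\notin W$ and $e_i\in W$, then $P_i\notin W$ and $W\subseteq T_i$. If $E\notin W$ and no $e$ is in $W$, then $W\subseteq T$.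

\emph{Step 2: the pyramid.} All cases except $W\subseteq\Pi_i$ are settled by the list above. In that case, by Lemma~\ref{lem:exposed}(a), it suffices to expose $W$ in $\Pi_i$. Let $W_0=W\cap Q_i$. If $W_0=\emptyset$, then $W=\{V_i\}$ is exposed in $\Pi_i$ by $w$. Let $W_0\ne\emptyset$. The diagonals of the square are $\{E,P_i\}$ and $\{e_j,e_k\}$, and by (R3) the set $W_0$ contains both or neither. Any three vertices of a square include a diagonal, so $W_0$ is a vertex, a side, or the whole square. In each case there are $\alpha,\beta\in\{-1,0,1\}$ such that $\alpha x_j+\beta x_k$ attains its maximum $\gamma$ over $Q_i$ exactly on $W_0$: for each of the two coordinates take the coefficient $1$, $-1$ or $0$ according as the coordinate is constantly $1$, constantly $0$, or not constant on $W_0$. If $V_i\notin W$, then $W=W_0$ is exposed in $Q_i$, and $Q_i$ is exposed in $\Pi_i$ by $-w$. If $V_i\in W$, take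
\[
f=\alpha x_j+\beta x_k+(\gamma-\alpha-\beta)w .
\]
On $Q_i$ we have $w=0$, so $f\le\gamma$ with equality exactly on $W_0$, and $f(V_i)=\gamma$. Thus $f$ exposes $W=W_0\cup\{V_i\}$ in $\Pi_i$.
\end{proof}

\begin{thebibliography}{9}

\bibitem{Chi}
D.~M. Chickering, \emph{A transformational characterization of equivalent Bayesian network structures}, UAI 1995.

\bibitem{CHS}
James Cussens, David Haws, Milan Studeny, \emph{Polyhedral aspects of score equivalence in Bayesian network structure learning}, arXiv:1503.00829 (2015).

\end{thebibliography}
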